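# Noninjective shortest closed geodesics and Willmore energy near $4\pi$

## 1. Nearly round spheres: a short loop encloses too little curvature

Throughout, $\mathbb S^2\subset\mathbb R^3$ is the unit sphere, with round metric $g_0$, area $\mu_0$, distance $d_0$ and Laplacian $\Delta_0$. The open $d_0$-ball $B_0(x,r)$ has area $2\pi(1-\cos r)\le \pi r^2$.

Let $g$ be a Riemannian metric on $\mathbb S^2$. A **geodesic** is an immersed curve that is critical for the length $\mathcal L_g$; it is never constant, and we may parametrize it by arc length. A **closed geodesic** is an immersed geodesic $\gamma\colon\mathbb S^1\to\mathbb S^2$. The number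
$$\ell(\mathbb S^2,g)=\inf\{\mathcal L_g(\gamma)\mid\gamma \text{ closed geodesic}\}$$
is positive and attained; a **shortest closed geodesic** is one that attains it, and there may be several. A closed geodesic is **noninjective** if the map $\gamma\colon\mathbb S^1\to\mathbb S^2$ is not injective: it crosses itself, like a figure eight, or it covers a curve more than once. A **geodesic loop** is a geodesic $\gamma\colon[0,L]\to\mathbb S^2$ with $\gamma(0)=\gamma(L)$; a corner is allowed at that point. It is **simple** if it is injective except for the coinciding endpoints.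

On the round sphere the geodesics are the great circles, so a closed geodesic is an $m$-fold covered great circle of length $2\pi m$. The shortest ones are injective, and the shortest noninjective ones are twice as long. A loop with a genuine corner needs concentrated curvature. On a flat cone of total angle $\theta_0<\pi$, a straight line missing the apex sweeps out the total angle $\pi>\theta_0$ as seen from the apex. Hence two of its points, symmetric about the foot of the perpendicular from the apex, are identified, and they bound a geodesic loop around the apex, which carries the curvature $2\pi-\theta_0>\pi$. The threshold $\pi$ is no accident, as Lemma 1.2 shows.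

How much can we perturb the round metric before a shortest closed geodesic can become noninjective? We need one classical theorem and three small lemmas.

**Birkhoff's min–max theorem** (G. D. Birkhoff, *Dynamical systems with two degrees of freedom*, Trans. AMS 18 (1917); see T. Colding, W. Minicozzi, *Width and mean curvature flow*, Geom. Topol. 12 (2008)). Let $(\gamma_t)_{t\in[-1,1]}$ be a family of closed curves that is continuous in $W^{1,2}(S^1,\mathbb S^2)$, with $\gamma_{\pm1}$ constant, such that the induced map $\mathbb S^2\to\mathbb S^2$ has degree $\pm1$. Then $(\mathbb S^2,g)$ has a nonconstant closed geodesic of length at most $\max_t\mathcal L_g(\gamma_t)$.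

We apply it to the latitude circles $\{\xi_3=t\}$, each parametrized with constant $g$-speed and starting on a fixed meridian. For $|t|<1$ they depend continuously on $t$ in $W^{1,2}$. As $t\to\pm1$ their lengths, hence their constant speeds, tend to $0$, so the family is continuous up to the two poles. The induced map is a homeomorphism, hence of degree $\pm1$. Therefore, for every metric $g$,
$$\ell(\mathbb S^2,g)\le\max_{t}\mathcal L_g(\{\xi_3=t\}).\tag{1}$$

**Lemma 1.1.** Let $\gamma\colon\mathbb R/L\mathbb Z\to(\mathbb S^2,g)$ be a noninjective unit-speed closed geodesic. Then there are two closed parameter arcs with disjoint interiors, each mapped to a simple geodesic loop. Also, every geodesic $\sigma\colon[a,b]\to\mathbb S^2$, $a<b$, with $\sigma(a)=\sigma(b)$ contains a simple geodesic loop.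

*Proof.* For the last claim, consider all pairs $a\le a'<b'\le b$ with $\sigma(a')=\sigma(b')$. An immersion is locally injective, so by compactness $b'-a'$ is bounded below by a positive constant on such pairs. Hence these pairs form a nonempty compact set, and one of them has minimal $b'-a'$. If $\sigma(a'')=\sigma(b'')$ with $a'\le a''<b''\le b'$, minimality forces $a''=a'$, $b''=b'$. So $\sigma|_{[a',b']}$ is a simple loop. For the first claim, let $\gamma(s)=\gamma(t)$ with $s\neq t$, and apply this to each of the two parameter arcs between $s$ and $t$. $\square$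

**Lemma 1.2.** If $c$ is a simple geodesic loop in $(\mathbb S^2,g)$, then both components $D$ of $\mathbb S^2\setminus c$ satisfy $\int_DK_g\,d\mu_g>\pi$.

*Proof.* Let $c=\gamma|_{[a,b]}$. This is a Jordan curve, geodesic except for one corner with exterior angle $\theta\in[-\pi,\pi]$. If $\theta=\pm\pi$, then $\gamma'(b)=-\gamma'(a)$, so the geodesics $\tau\mapsto\gamma(a+\tau)$ and $\tau\mapsto\gamma(b-\tau)$ have the same initial point and velocity. They coincide, which contradicts simplicity. So $|\theta|<\pi$. Gauss–Bonnet on the two discs bounded by $c$, with exterior angles $\theta$ and $-\theta$, gives the integrals $2\pi-\theta$ and $2\pi+\theta$, both larger than $\pi$. $\square$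

**Lemma 1.3.** Let $0<\theta<\frac{2\pi}3$ and let $Z\subset\mathbb S^2$ contain points $x,y$ such that $d_0(z,x)+d_0(z,y)\le\theta$ for all $z\in Z$. Then $Z$ lies in a closed $d_0$-ball of radius $\theta/2$.

*Proof.* Taking $z=x$ gives $d_0(x,y)\le\theta<\pi$. Let $m$ be the midpoint of the minimal great-circle arc $xy$ ($m=x$ if $x=y$), and let $z'$ be the image of $z\in Z$ under the rotation by $\pi$ about $m$, which exchanges $x$ and $y$. Then
$$d_0(z,z')\le d_0(z,x)+d_0(x,z')=d_0(z,x)+d_0(z,y)\le\theta .$$
With $d=d_0(z,m)$, the points $z,m,z'$ lie on one great circle, so $d_0(z,z')=\min\{2d,2\pi-2d\}$. Hence $d\le\frac\theta2$ or $d\ge\pi-\frac\theta2$. But $d\le\min\{d_0(z,x),d_0(z,y)\}+\frac12d_0(x,y)\le\frac\theta2+\frac\theta2=\theta<\pi-\frac\theta2$, since $\theta<\frac{2\pi}3$. So $d\le\frac\theta2$. $\square$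

We shall also use a remark: if a Jordan curve $c$ lies in $B_0(m,r)$ with $r<\pi$, then one component of $\mathbb S^2\setminus c$ lies in $B_0(m,r)$. Indeed the complement of $B_0(m,r)$ is connected and disjoint from $c$, so it lies in a single component, and the other component avoids it.

**Proposition 1.4 (nearly round metrics).** Let $g=e^{2w}g_0$ with $|w|\le\tau$ and $K_g\le e^{2\tau}$, where $\tau=\frac1{25}$. Then every shortest closed geodesic of $(\mathbb S^2,g)$ is injective.

*Proof.* Latitude circles have $g$-length at most $2\pi e^\tau$, so $\ell(\mathbb S^2,g)\le2\pi e^{\tau}$ by (1). Suppose a shortest closed geodesic is noninjective. By Lemma 1.1 it contains two simple geodesic loops with disjoint parameter arcs, so one of them, $c$, has $g$-length at most $\pi e^\tau$ and round length at most $\pi e^{2\tau}$. Split $c$ at points $x,y$ into two halves of equal round length. Every $z\in c$ lies on one half, so $d_0(z,x)+d_0(z,y)\le\theta:=\frac\pi2e^{2\tau}$. Since $e^{2\tau}<1.09$, we have $\theta<0.545\pi<\frac{2\pi}3$,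 and Lemma 1.3 puts $c$ in a ball $B_0(m,0.3\pi)$. By the remark, one component $D$ of $\mathbb S^2\setminus c$ lies in this ball. By Lemma 1.2,
$$\pi<\int_DK_g\,d\mu_g\le e^{2\tau}\cdot e^{2\tau}\cdot2\pi(1-\cos0.3\pi)<1.18\cdot0.826\,\pi<\pi,$$
because $\cos0.3\pi>0.587$ and $e^{4\tau}<1.18$. This is a contradiction. $\square$

The proof used three facts only:

* (a) latitude circles are not much longer than in the round metric;
* (b) curves joining two points are not much shorter than the round distance;
* (c) a round cap of radius $0.3\pi$ carries less than $\pi$ of positive curvature.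

What changes if, instead of pointwise closeness of the metric and of its curvature, we only know that one integral is close to its minimum?

## 2. The Willmore deficit controls curvature only in the integral sense

For $n\ge3$ let $f\colon\mathbb S^2\to\mathbb R^n$ be a smooth immersion with pullback metric $g_f$, area $\mathcal A(f)=\mu_{g_f}(\mathbb S^2)$ and Willmore energy
$$\mathcal W(f)=\frac14\int_{\mathbb S^2}|\vec H_f|^2\,d\mu_{g_f},$$
where $\vec H_f$, written $H$ below, is the trace of the second fundamental form $A$. The energy is invariant under scaling, $\mathcal W(f)\ge4\pi$, and the round sphere has equality. If a shortest closed geodesic of $(\mathbb S^2,g_f)$ is noninjective, must $\mathcal W(f)$ stay away from $4\pi$, by an amount that depends neither on $f$ nor on $n$? The answer is yes.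

**Theorem 1.** There is a constant $C>4\pi$ such that for all $n\ge3$ and every smooth immersion $f:\mathbb S^2\to\mathbb R^n$ with $\mathcal A(f)=1$: if at least one shortest closed geodesic of $(\mathbb S^2,g_f)$ is noninjective, then $\mathcal W(f)\ge C$.

**Theorem 2.** For all $\varepsilon\in(0,1)$, $\Lambda>0$ there is $C_{\varepsilon,\Lambda}>4\pi$ such that for all $n\ge 3$ and all immersions $f:\mathbb S^2\to\mathbb R^n$ with $\mathcal A(f)=1$, $\mathcal W(f)<C_{\varepsilon,\Lambda}$:

1. there is a diffeomorphism $\Phi$ of $\mathbb S^2$ with $|d_{g_f}(\Phi x,\Phi y)-(4\pi)^{-1/2}d_0(x,y)|<\varepsilon$ for all $x,y$;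
2. $|\ell(\mathbb S^2,g_f)-\sqrt\pi|<\varepsilon$;
3. every geodesic loop (corner allowed) of length $\le\Lambda$ has length within $\varepsilon$ of $m\sqrt\pi$ for some integer $m\ge1$;
4. every noninjective closed geodesic has length $>2\sqrt\pi-\varepsilon$.

The number $2\sqrt\pi$ in (4) is optimal: on the round sphere of area $1$, of radius $(4\pi)^{-1/2}$ and with $\mathcal W=4\pi$, a doubly covered great circle has length $2\cdot2\pi(4\pi)^{-1/2}=2\sqrt\pi$.

The constants will come from a compactness argument and are not explicit. The dimension may vary along the sequences, so the constants do not depend on $n$.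

**What the deficit gives.** Put $\delta=\mathcal W(f)-4\pi$ and let $A^\circ$ be the trace-free part of $A$. In an orthonormal frame write $A_{11}=\frac12H+a$, $A_{22}=\frac12H-a$, $A_{12}=b$. The Gauss equation reads $K=A_{11}\cdot A_{22}-|A_{12}|^2=\frac14|H|^2-|a|^2-|b|^2$, that is,
$$K=\tfrac14|H|^2-\tfrac12|A^\circ|^2 .\tag{2}$$
Integrating and using Gauss–Bonnet, $\frac12\int|A^\circ|^2d\mu_g=\delta$. Define the **curvature measure** $\omega=K_g\mu_g=\omega^+-\omega^-$; it does not change when $g$ is multiplied by a constant, and for a round sphere parametrized by the identity it is $\mu_0$. Since $K\ge-\frac12|A^\circ|^2$ and $\omega(\mathbb S^2)=4\pi$,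
$$\omega^-(\mathbb S^2)\le\delta,\qquad\omega^+(\mathbb S^2)=4\pi+\omega^-(\mathbb S^2)\le4\pi+\delta .\tag{3}$$

**First attempt: reduce to Proposition 1.4.** One would like to show that $K$ is bounded above by nearly the round value when $\delta$ is small. This is false. Take the unit sphere and a smooth $\phi$ supported in the unit disc of $\mathbb R^2$ with $D^2\phi(0)=-I$, $D\phi(0)=0$. Over $|x|\le\epsilon$ replace the cap near the north pole by the graph of $\sqrt{1-|x|^2}+\epsilon^{3/2}\phi(x/\epsilon)$. At $x=0$ the gradient vanishes and the Hessian is $-(1+\epsilon^{-1/2})I$, so $K=(1+\epsilon^{-1/2})^2\to\infty$. But on the disc the gradient is $O(\epsilon^{1/2})$ and the Hessian is $O(\epsilon^{-1/2})$, so $|A|^2=O(\epsilon^{-1})$ on a set of area $O(\epsilon^2)$, and $\mathcal W\le4\pi+O(\epsilon)$. The area tends to $4\pi$, so rescaling to area $1$ changes nothing. Note that the curvature *measure* of the bump, $\int|K|\,d\mu=O(\epsilon)$, is harmless. So we should aim at the integrated versions of (a), (b), (c).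

**Second attempt: use only (3).** Small negative curvature alone does not give (c). For $a$ large, the ellipsoid $x^2+y^2+z^2/a^2=1$ has $K>0$, so $\omega^-=0$. Its normal at a point with $|z|\le\frac a2$ is a multiple of $(x,y,z/a^2)$, where $\sqrt{x^2+y^2}\ge\frac{\sqrt3}2$, so it makes an angle with the horizontal plane whose tangent is at most $\frac1{\sqrt3a}$. The Gauss image of this middle part lies in a strip of area at most $\frac{4\pi}{\sqrt3a}$. Almost all curvature sits at the two tips, half at each. So the proof must use the immersion again, beyond (3), to see that $\omega^+$ is close to $\mu_0$.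

**Two further obstacles.** First, $\omega$ depends on the parametrization: already for the round sphere, Möbius reparametrizations can push $\omega$ toward a point mass, so we must choose coordinates. Second, along a sequence $f_k\colon\mathbb S^2\to\mathbb R^{n_k}$ with $n_k$ possibly unbounded there is no common target in which to extract a limit surface. We shall extract only a limit of the *mutual distances* $|f_k(\xi)-f_k(\eta)|$.

The plan: in balanced conformal coordinates, show $\omega_k^+\rightharpoonup\mu_0$ (Sections 3–5); deduce (a), (b), (c) from this by potential theory (Section 6); then repeat the proof of Proposition 1.4 (Section 7).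

## 3. The Green function of the sphere and balanced conformal coordinates

Let $B(x,r)$ be the open *chordal* ball, so $\mu_0(B(x,r))=\pi r^2$ for $r\le2$. Put
$$G(\xi,\eta)=-\tfrac1{2\pi}\log|\xi-\eta|+c_0,\qquad c_0=\tfrac{1}{2\pi}(\log2-\tfrac12).$$

**Step 1: properties of $G$.** For functions of $t=\xi\cdot\eta$ one has $\Delta_0F(t)=((1-t^2)F')'$. Since $\log|\xi-\eta|=\frac12\log(2-2t)$, we get $(1-t^2)F'=-\frac{1+t}2$ and $\Delta_0\log|\cdot-\eta|=-\frac12$ off $\eta$; the logarithmic singularity contributes $2\pi\delta_\eta$. Hence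
$$\Delta_0\log|\cdot-\eta|=2\pi\delta_\eta-\tfrac12\mu_0,\qquad \Delta_0G(\cdot,\eta)=-\delta_\eta+\tfrac1{4\pi}\mu_0 .\tag{4}$$
Next, $\int\log|\xi-\eta|\,d\mu_0(\xi)=\pi\int_0^2\log(2u)\,du=4\pi\log2-2\pi$, so $\int G(\cdot,\eta)\,d\mu_0=-2\log2+1+4\pi c_0=0$. The minimum of $G$ is at $|\xi-\eta|=2$, so $G\ge-\frac1{4\pi}$. The norm $\|G(\cdot,\eta)\|_{L^2(\mu_0)}=:C_1$ is finite and independent of $\eta$ by rotation invariance. Let $G_N=\min(G,N)$, which is continuous on $\mathbb S^2\times\mathbb S^2$.

**Step 2: the conformal factor as a potential.** If $g=e^{2w}g_0$, then $K_g=e^{-2w}(1-\Delta_0w)$ and $\mu_g=e^{2w}\mu_0$, so $\omega=(1-\Delta_0w)\mu_0$. By (4), $\int G(\xi,\cdot)\Delta_0w\,d\mu_0=-w(\xi)+\bar w$ with $\bar w=\frac1{4\pi}\int w\,d\mu_0$. Since $\int G\,d\mu_0=0$,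
$$w=\bar w+\hat w,\qquad\hat w(\xi)=\int G(\xi,\eta)\,d\omega(\eta),\qquad\int\hat w\,d\mu_0=0 .\tag{5}$$

**Step 3: balancing.** The assertions of both theorems are invariant under reparametrization of $f$ by a diffeomorphism of $\mathbb S^2$. By the uniformization theorem we may assume $g_f=e^{2w}g_0$. We claim that we may assume in addition
$$\int\xi\,d\omega^+(\xi)=0 .\tag{6}$$
This is Hersch's argument. For $|c|<1$ let $\psi_c(\xi)=c+(1-|c|^2)\frac{\xi+c}{|\xi+c|^2}$. With $q=|\xi+c|^2$ we have $c\cdot(\xi+c)=\frac12(q-1+|c|^2)$, and therefore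
$$|\psi_c(\xi)|^2=|c|^2+\frac{(1-|c|^2)(q-1+|c|^2)+(1-|c|^2)^2}{q}=|c|^2+(1-|c|^2)=1 .$$
So $\psi_c$, a composition of translations, a scaling and an inversion, restricts to an injective conformal local diffeomorphism $\mathbb S^2\to\mathbb S^2$, hence to a conformal diffeomorphism. If $c\to e\in\mathbb S^2$, then $\psi_c(\xi)\to e$ for every $\xi\ne-e$.

The measure $\omega^+=K^+\mu_g$ is nonzero (its mass is at least $4\pi$) and has no atoms. By dominated convergence,
$$F(c)=\omega^+(\mathbb S^2)^{-1}\int\psi_c\,d\omega^+$$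
is continuous on the open ball and extends continuously to the closed ball by the identity on the boundary. If $F$ had no zero, $F/|F|$ would retract the closed ball onto its boundary, which is impossible. So $F(c)=0$ for some $c$, with $|c|<1$. Replace $f$ by $f\circ\psi_c^{-1}$. The metric is still conformal to $g_0$, and its curvature measure is the push-forward of the old one by $\psi_c$. Hence the new $\int\xi\,d\omega^+$ is the old $\int\psi_c\,d\omega^+=0$, which is (6).

## 4. The Laplacian of $\log|f-f(\eta)|$

Let $g_f=e^{2w}g_0$ and assume $\delta=\mathcal W(f)-4\pi\in[0,4\pi)$. The aim is a formula: up to an error controlled by $\delta$ alone, $|f(\xi)-f(\eta)|$ equals a constant times $e^{\frac12w(\xi)+\frac12w(\eta)}|\xi-\eta|$. The tool is Simon's monotonicity identity.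

**Step 1: the pointwise identity.** Fix $\eta$ and put $p=f(\eta)$, $X=f-p$, $r=|X|$, with tangential and normal parts $X^T,X^\perp$. Since $\Delta_gf=H$,
$$\Delta_gr^2=4+2H\cdot X,\qquad|\nabla r^2|^2=4|X^T|^2=4(r^2-|X^\perp|^2).$$
Using $\log r=\frac12\log r^2$ and the fact that $H$ is normal, we obtain off $f^{-1}(p)$
$$\Delta_g\log r=\frac{2+H\cdot X}{r^2}-\frac{2|X^T|^2}{r^4}=\frac{H\cdot X^\perp}{r^2}+\frac{2|X^\perp|^2}{r^4}=2\Big|\frac H4+\frac{X^\perp}{r^2}\Big|^2-\frac{|H|^2}8 .\tag{7}$$

**Step 2: the singularities.** The set $f^{-1}(p)$ is finite, since $f$ is locally injective and $\mathbb S^2$ is compact. Let $\zeta\in f^{-1}(p)$ and let $x$ be a conformal coordinate centered at $\zeta$. Then $X=Lx+O(|x|^2)$ with $L$ equal to $\lambda>0$ times a linear isometry, so $r^2=\lambda^2|x|^2+O(|x|^3)$ and $X\cdot\partial_iX=\lambda^2x_i+O(|x|^2)$. Hence $\nabla\log r=x/|x|^2+O(1)$. Taylor's formula based at $x$ gives $f(0)=f(x)-Df(x)x+O(|x|^2)$, so $X^\perp=O(|x|^2)$. Thus the right side of (7) is bounded near $\zeta$.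

For a test function $\varphi$, integrate by parts outside discs $|x|<\epsilon$. The terms with $\log r\,\partial_\nu\varphi$ vanish as $\epsilon\to0$, and those with $\varphi\,\partial_\nu\log r$ give $2\pi\varphi(\zeta)$. Since $\Delta_g\varphi\,\mu_g=\Delta_0\varphi\,\mu_0$, we have as measures
$$\Delta_0\log r=2\pi\sum_{\zeta\in f^{-1}(p)}\delta_\zeta+\Big(2\Big|\frac H4+\frac{X^\perp}{r^2}\Big|^2-\frac{|H|^2}8\Big)\mu_g .$$

**Step 3: injectivity and the size of the error.** Testing with $\varphi=1$ gives
$$0=2\pi\,\#f^{-1}(p)+\int2\Big|\frac H4+\frac{X^\perp}{r^2}\Big|^2d\mu_g-\tfrac12\mathcal W(f).$$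
Since $\mathcal W(f)<8\pi$, this forces $\#f^{-1}(p)<2$. So $f$ is injective, and the integral equals $\frac12\mathcal W(f)-2\pi=\frac\delta2$. By (2), $\frac18|H|^2=\frac12K+\frac14|A^\circ|^2$. Hence
$$\Delta_0\log|f-f(\eta)|=2\pi\delta_\eta-\tfrac12\omega+e_\eta,\qquad e_\eta=\Big(2\Big|\frac H4+\frac{X^\perp}{r^2}\Big|^2-\tfrac14|A^\circ|^2\Big)\mu_g .\tag{8}$$
The first part of $e_\eta$ has mass $\frac\delta2$, the second has mass $\frac14\cdot2\delta=\frac\delta2$. So $\|e_\eta\|_{TV}\le\delta$ and $e_\eta(\mathbb S^2)=0$.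

**Step 4: comparison with $w$.** Let $v(\xi,\eta)=\log|f(\xi)-f(\eta)|-\log|\xi-\eta|$ for $\xi\ne\eta$. It is symmetric and continuous off the diagonal. It is also bounded: $f$ is Lipschitz, and if $|f(\xi_j)-f(\eta_j)|/|\xi_j-\eta_j|\to0$ along a sequence, then after passing to limits either injectivity (distinct limits) or the local bi-Lipschitz property of an immersion (equal limits) is violated. By (8), (4) and $\omega=\mu_0-\Delta_0w\,\mu_0$,
$$\Delta_0v(\cdot,\eta)=-\tfrac12\omega+\tfrac12\mu_0+e_\eta=\tfrac12\Delta_0w\,\mu_0+e_\eta .$$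
Let $E_\eta(\xi)=-\int G(\xi,\zeta)\,de_\eta(\zeta)$. By (4) and $e_\eta(\mathbb S^2)=0$ we have $\Delta_0E_\eta=e_\eta$. So $v(\cdot,\eta)-\frac12w-E_\eta$ is weakly harmonic on $\mathbb S^2$, hence constant:
$$v(\xi,\eta)=\tfrac12w(\xi)+c(\eta)+E_\eta(\xi),\qquad\|E_\eta\|_{L^2(\mu_0)}\le C_1\delta,\qquad\int E_\eta\,d\mu_0=0 .\tag{9}$$
The equality holds for all $\xi\ne\eta$, since both sides are continuous there ($e_\eta$ has bounded density, so $E_\eta$ is continuous). The bound is Minkowski's integral inequality, and the mean vanishes because $\int G(\cdot,\zeta)\,d\mu_0=0$. Consequently $c(\eta)$ is the $\xi$-average of $v(\xi,\eta)-\frac12w(\xi)$. So $c$, and with it $(\xi,\eta)\mapsto E_\eta(\xi)$, is measurable.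

**Step 5: using symmetry to find $c$.** Put $h=c-\frac12w$, with mean $\bar h$. The symmetry of $v$ in (9) gives $h(\eta)-h(\xi)=E_\xi(\eta)-E_\eta(\xi)$. Averaging over $\xi$ removes the last term: $h(\eta)-\bar h=\frac1{4\pi}\int E_\xi(\eta)\,d\mu_0(\xi)$, so $\|h-\bar h\|_{L^2(\mu_0)}\le C_1\delta$. Insert $c=\frac12w+\bar h+(h-\bar h)$ into (9) and set $R(\xi,\eta)=h(\eta)-\bar h+E_\eta(\xi)$. We have proved, with the absolute constant $C_2=4\sqrt\pi\,C_1$,
$$\log|f(\xi)-f(\eta)|=\log|\xi-\eta|+\tfrac12w(\xi)+\tfrac12w(\eta)+\bar h+R(\xi,\eta),\qquad\|R\|_{L^2(\mathbb S^2\times\mathbb S^2)}\le C_2\delta .\tag{10}$$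
Nothing here depends on $n$.

## 5. Six points, an inversion, and the limit of the curvature measures

A model for (10) is the round sphere in Möbius coordinates. For $\psi_c$ from Section 3, the inversion formula gives $|\psi_c(\xi)-\psi_c(\eta)|=\frac{(1-|c|^2)|\xi-\eta|}{|\xi+c||\eta+c|}$. This is (10) with $\bar h=R=0$ and $e^{w(\xi)}=\frac{1-|c|^2}{|\xi+c|^2}$. So here $e^{-w(\xi)}=\frac{1+|c|^2+2c\cdot\xi}{1-|c|^2}$ is the restriction of an affine function on $\mathbb R^3$. We now show that limits of (10) always have this property, and that (6) then leaves only the constant.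

**Proposition 5.1.** Let $f_k:\mathbb S^2\to\mathbb R^{n_k}$ be conformal immersions normalized by (6), with $\delta_k=\mathcal W(f_k)-4\pi\to0$. Then $\omega_k^-(\mathbb S^2)\le\delta_k\to0$ and $\omega_k^+\rightharpoonup\mu_0$ weakly as measures.

*Proof.* The first claim is (3). For the second it suffices to find, in every subsequence, a further subsequence that converges to $\mu_0$. The masses in (3) are bounded, so we may pass to a subsequence with $\omega_k^+\rightharpoonup\omega$. Then $\omega\ge0$, $\omega(\mathbb S^2)=4\pi$ by (3), and $\int\xi\,d\omega=0$ by (6).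

**Step 1: convergence of potentials.** We claim $\hat w_k\to\hat w:=\int G(\cdot,\eta)\,d\omega(\eta)$ in $L^2(\mu_0)$. Also $\omega_k\rightharpoonup\omega$. The set $\{G_N(\xi,\cdot)\}_{\xi\in\mathbb S^2}$ is compact in $C(\mathbb S^2)$, so $\int G_N(\xi,\cdot)\,d\omega_k\to\int G_N(\xi,\cdot)\,d\omega$ uniformly in $\xi$. Replacing $G$ by $G_N$ costs in $L^2$ at most $\sup_\eta\|(G-G_N)(\cdot,\eta)\|_{L^2}$ times the bounded masses. This supremum does not need $\eta$, by rotation invariance, and tends to $0$ as $N\to\infty$.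

**Step 2: a limit of Euclidean distances.** Pass to a further subsequence with $\hat w_k\to\hat w$ a.e. and $R_k\to0$ a.e. By (10) and $w_k=\bar w_k+\hat w_k$, for a.e. $(\xi,\eta)$
$$e^{-\bar h_k-\bar w_k}|f_k(\xi)-f_k(\eta)|\to D(\xi,\eta):=e^{\frac12\hat w(\xi)+\frac12\hat w(\eta)}|\xi-\eta|\in(0,\infty).$$
So for a.e. six-tuple $(\xi_0,\dots,\xi_5)$ the points are distinct, all $\hat w(\xi_i)$ are finite, and convergence holds for all pairs. By Fubini we can fix distinct $\xi_0,\dots,\xi_4$, with $\xi_1,\dots,\xi_4$ not coplanar, such that this is true for a.e. $\xi_5$. Write $D_{ij}=D(\xi_i,\xi_j)$. The matrix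
$$\tfrac12\big(D_{0i}^2+D_{0j}^2-D_{ij}^2\big)_{1\le i,j\le5}$$
is a limit of rescaled Gram matrices of the vectors $f_k(\xi_i)-f_k(\xi_0)$, so it is positive semidefinite. Hence it is the Gram matrix of vectors $x_1,\dots,x_5\in\mathbb R^5$, and with $x_0=0$ we have $|x_i-x_j|=D_{ij}$ for all $i,j$. The dimensions $n_k$ have disappeared.

**Step 3: invert at $x_0$ and at $\xi_0$.** The purpose is to remove the unknown factors $e^{\frac12\hat w(\xi_i)}$. Let $y_i=x_i/|x_i|^2$ for $i\ge1$, let $\sigma(\xi)=(\xi-\xi_0)/|\xi-\xi_0|^2$, $\sigma_i=\sigma(\xi_i)$, and $s=e^{-\hat w(\xi_0)}$. Then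
$$|y_i-y_j|=\frac{|x_i-x_j|}{|x_i||x_j|}=\frac{D_{ij}}{D_{0i}D_{0j}}=s\,\frac{|\xi_i-\xi_j|}{|\xi_i-\xi_0||\xi_j-\xi_0|}=|s\sigma_i-s\sigma_j| .$$
Two point configurations with equal mutual distances are congruent: $y_i=J(s\sigma_i)$ for an affine isometry $J$ between the affine hulls. Write $J(z)=y_1+L(z-s\sigma_1)$ with $L$ a linear isometry on the direction space of the hull. Expanding,
$$|y_i|^2=|y_1|^2+2s\,y_1\cdot L(\sigma_i-\sigma_1)+s^2|\sigma_i-\sigma_1|^2=s^2|\sigma_i|^2+a\cdot\sigma_i+\kappa$$
for some $a\in\mathbb R^3$, $\kappa\in\mathbb R$. These may depend on $\xi_5$.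

**Step 4: $e^{-\hat w}$ is affine.** From $|y_i|^{-2}=|x_i|^2=D_{0i}^2=e^{\hat w(\xi_0)+\hat w(\xi_i)}|\xi_i-\xi_0|^2$ and $|\xi_i-\xi_0|^2=2-2\xi_i\cdot\xi_0$ we get, for $i=1,\dots,5$,
$$e^{-\hat w(\xi_i)}=e^{\hat w(\xi_0)}|\xi_i-\xi_0|^2|y_i|^2=e^{\hat w(\xi_0)}\big[s^2+a\cdot(\xi_i-\xi_0)+\kappa(2-2\xi_i\cdot\xi_0)\big].$$
The right side is an affine function of $\xi_i\in\mathbb R^3$. It is determined by its values at the four affinely independent points $\xi_1,\dots,\xi_4$, and these values $e^{-\hat w(\xi_i)}$ do not involve $\xi_5$. So it is the same affine function for a.e. $\xi_5$: there are $\alpha\in\mathbb R$, $\beta\in\mathbb R^3$ with $e^{-\hat w(\xi)}=\alpha-\beta\cdot\xi$ for a.e. $\xi$. Positivity a.e. gives $\alpha\ge|\beta|$ and $\alpha>0$.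

**Step 5: balancing forces $\beta=0$.** By (4) and $\omega(\mathbb S^2)=4\pi$, $\omega=\mu_0-\Delta_0\hat w$.

If $\alpha=|\beta|$, put $e=\beta/|\beta|$. Then $e^{-\hat w}=|\beta|(1-e\cdot\xi)=\frac{|\beta|}2|\xi-e|^2$, so $\hat w=-2\log|\xi-e|+\text{const}$ and (4) gives $\omega=4\pi\delta_e$. Then $\int\xi\,d\omega=4\pi e\ne0$, a contradiction.

If $\alpha>b:=|\beta|>0$, put $t=\xi\cdot\beta/b$, so $\hat w=-\log(\alpha-bt)$. The density of $\omega$ is
$$1-\Big((1-t^2)\frac{b}{\alpha-bt}\Big)'=1-\frac{b^2+b^2t^2-2\alpha bt}{(\alpha-bt)^2}=\frac{\alpha^2-b^2}{(\alpha-bt)^2}.$$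
It is strictly increasing in $t$, so $\int t\,d\omega>0$, again a contradiction. Hence $\beta=0$, $\hat w$ is constant, and $\omega=\mu_0$. $\square$

## 6. Lengths and distances from weak convergence

From now on $f_k$ is as in Proposition 5.1 with $\mathcal A(f_k)=1$. Put $g_k=g_{f_k}$ and $\hat g_k=e^{2\hat w_k}g_0=e^{-2\bar w_k}g_k$, with distance $\hat d_k$. The metrics $\hat g_k$ and $g_k$ differ by a constant factor, so they have the same geodesics and the same curvature measure $\omega_k$. Below, $o(1)\to0$ as $k\to\infty$, uniformly in points and curves.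

Fact (c) of Section 1 is immediate. If $r_k\to r$, then
$$\limsup_k\,\sup_x\,\omega_k^+(B_0(x,r_k))\le\mu_0(\overline{B_0(\cdot,r)}),\tag{11}$$
and similarly for chordal balls. Indeed, choose $x_k$ almost attaining the supremum and a subsequence realizing the $\limsup$ with $x_k\to x$. For $r'>r$ eventually $B_0(x_k,r_k)\subset\overline{B_0(x,r')}$, weak convergence gives $\limsup\omega_k^+(\overline{B_0(x,r')})\le\mu_0(\overline{B_0(x,r')})$, and we let $r'\downarrow r$.

**Lemma 6.1 (upper bounds).** (i) $\int_ce^{\hat w_k}ds\le|c|+o(1)$ for all arcs $c$ of circles in $\mathbb S^2$ (including full circles), where $|c|$ is the round length. In particular $\hat d_k\le d_0+o(1)$. (ii) $\int e^{2\hat w_k}d\mu_0\to4\pi$; hence $e^{\bar w_k}\to(4\pi)^{-1/2}$.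

*Proof.* **Step 1: isolate the singular part.** Fix $\rho\in(0,\frac14)$ and let $N=-\frac1{2\pi}\log\rho+c_0$, so that $(G-N)^+=\frac1{2\pi}\log^+\frac\rho{|\xi-\eta|}$. Split $G=G_N+(G-N)^+$ in $\hat w_k=\int G\,d\omega_k^+-\int G\,d\omega_k^-$. By compactness of $\{G_N(\xi,\cdot)\}$, uniformly in $\xi$, $\int G_N(\xi,\cdot)\,d\omega_k^+\to\int G_N(\xi,\cdot)\,d\mu_0\le\int G(\xi,\cdot)\,d\mu_0=0$. Since $G\ge-\frac1{4\pi}$, $-\int G\,d\omega_k^-\le\frac{\delta_k}{4\pi}$. Hence, for fixed $\rho$,
$$\hat w_k\le o(1)+V_k,\qquad V_k(\xi)=\int_{B(\xi,\rho)}\frac1{2\pi}\log\frac\rho{|\xi-\eta|}\,d\omega_k^+(\eta)\ge0 .$$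

**Step 2: exponentiate.** For $k$ large, $\omega_k^+(B(\xi,\rho))\le\pi$ for all $\xi$, since the $\limsup$ of the supremum is at most $\pi\rho^2$. Thus $V_k(\xi)$ is the mean of $\frac12\log\frac\rho{|\xi-\eta|}$ under the measure $\frac1\pi\omega_k^+\llcorner B(\xi,\rho)$, completed to a probability measure by an extra point mass at which the integrand is $0$. Jensen's inequality gives for $q=1,2$
$$e^{qV_k(\xi)}-1\le\frac1\pi\int_{B(\xi,\rho)}\Big[\Big(\frac\rho{|\xi-\eta|}\Big)^{q/2}-1\Big]d\omega_k^+(\eta).$$

**Step 3: integrate over circles.** For a circle $c$, the length of $c\cap B(\eta,r)$ is at most $2\pi r$. This set is the intersection of $c$ with a disc in its plane: empty, an arc, or all of $c$. If it is at most a half circle, its chord is at most $2r$, so its length is at most $\frac\pi2\cdot2r=\pi r$. If it is more than a half circle, it contains two antipodal points of $c$, so the diameter of $c$ is at most $2r$ and its length at most $2\pi r$. By the layer-cake formula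
$$\int_{c\cap B(\eta,\rho)}\Big[\Big(\frac\rho{|\xi-\eta|}\Big)^{1/2}-1\Big]ds(\xi)\le\int_0^\rho\tfrac12\rho^{1/2}r^{-3/2}\,2\pi r\,dr=2\pi\rho .$$
Fubini and Step 2 give $\int_c(e^{V_k}-1)\,ds\le\frac1\pi(4\pi+\delta_k)2\pi\rho\le16\pi\rho$. The integrand is nonnegative, so the same bound holds on arcs. Hence $\int_ce^{\hat w_k}ds\le e^{o(1)}(|c|+16\pi\rho)$, and $|c|\le2\pi$. Let $k\to\infty$, then $\rho\to0$: this is the first part of (i). Taking minimal great-circle arcs gives $\hat d_k\le d_0+o(1)$.

**Step 4: areas.** Similarly $\int_{B(\eta,\rho)}\big[\frac\rho{|\xi-\eta|}-1\big]d\mu_0(\xi)=\int_0^\rho\rho r^{-2}\pi r^2\,dr=\pi\rho^2$, so $\int(e^{2V_k}-1)\,d\mu_0\le8\pi\rho^2$ and $\limsup\int e^{2\hat w_k}d\mu_0\le4\pi$. Conversely, Jensen and $\int\hat w_k\,d\mu_0=0$ give $\int e^{2\hat w_k}d\mu_0\ge4\pi$. Finally $1=\mathcal A(f_k)=e^{2\bar w_k}\int e^{2\hat w_k}d\mu_0$. $\square$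

For fact (b) we need lower bounds on $\hat w_k$. Negative curvature of tiny total mass may still make $\int G\,d\omega_k^-$ large near some points, so a pointwise lower bound is not available from our estimates. But a set of small balls cannot help a curve to get across the sphere.

**Lemma 6.2 (lower bound).** $d_0(x,y)\le\hat d_k(x,y)+o(1)$ uniformly in $x,y$.

*Proof.* **Step 1: the positive part is harmless.** We have $\int G\,d\omega_k^+\ge\int G_N\,d\omega_k^+\to\int G_N\,d\mu_0$ uniformly in $\xi$, and $\int G_N\,d\mu_0\to\int G\,d\mu_0=0$ as $N\to\infty$. So $\hat w_k\ge-o(1)-U_k^-$ with $U_k^-=\int G(\cdot,\eta)\,d\omega_k^-(\eta)$.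

**Step 2: the bad set is small.** Let $m=\omega_k^-(\mathbb S^2)\le\delta_k<1$. If $m=0$, put $O_k=\emptyset$. Otherwise call $x$ bad if $\omega_k^-(B(x,r))>r$ for some $r>0$; then $r<m$. By Vitali's covering lemma the bad points lie in $O_k=\bigcup_iB(x_i,5r_i)$, where the balls $B(x_i,r_i)$ are disjoint and $\omega_k^-(B(x_i,r_i))>r_i$, so $\sum r_i\le m$. A chordal ball of radius $R$ has $d_0$-diameter at most $\pi R$, because $2\arcsin\frac R2\le\frac\pi2R$ for $R\le2$, and trivially for $R>2$. So the $d_0$-diameters of the balls forming $O_k$ sum to at most $5\pi m=o(1)$.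

**Step 3: the estimate at the other points.** If $x$ is not bad, then $\omega_k^-(B(x,r))\le\min(r,m)$ for all $r$. Since $G(x,\eta)\le\frac1{2\pi}\log\frac2{|x-\eta|}$,
$$U_k^-(x)\le\frac1{2\pi}\int_0^2\omega_k^-(B(x,r))\frac{dr}r\le\frac1{2\pi}\Big(\int_0^mdr+m\log\frac2m\Big)=o(1).$$
So $\hat w_k\ge-o(1)$ off $O_k$.

**Step 4: curves.** Let $\sigma$ be a path from $x$ to $y$. The $1$-Lipschitz function $u=d_0(x,\cdot)$ maps $\sigma$ onto a set containing $[0,d_0(x,y)]$, and $O_k$ onto a set of measure at most $5\pi m$. So $u(\sigma\setminus O_k)$ has measure at least $d_0(x,y)-o(1)$, and the round length of $\sigma\setminus O_k$ is at least that. Hence the $\hat g_k$-length of $\sigma$ is at least $e^{-o(1)}(d_0(x,y)-o(1))$. Take the infimum over $\sigma$. $\square$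

**Lemma 6.3.** $\ell(\mathbb S^2,g_k)\le\sqrt\pi+o(1)$.

*Proof.* By Lemma 6.1(i) every latitude circle has $g_k$-length at most $e^{\bar w_k}(2\pi+o(1))$, which tends to $\frac{2\pi}{\sqrt{4\pi}}=\sqrt\pi$ by Lemma 6.1(ii). Apply (1). $\square$

## 7. Proof of Theorem 1

Suppose no such $C$ exists. Then there are $n_k\ge3$ and immersions $f_k:\mathbb S^2\to\mathbb R^{n_k}$ with $\mathcal A(f_k)=1$, $\mathcal W(f_k)\to4\pi$, each with a noninjective shortest closed geodesic $\gamma_k$. Reparametrize as in Section 3, so that $g_k=e^{2w_k}g_0$ and (6) holds.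

**Step 1: a loop of half the length.** By Lemma 6.3, $\mathcal L_{g_k}(\gamma_k)\le\sqrt\pi+o(1)$. By Lemma 1.1 it contains two simple geodesic loops with disjoint parameter arcs, so one of them, $c_k$, has $\mathcal L_{g_k}(c_k)\le\frac12\sqrt\pi+o(1)$. By Lemma 6.1(ii) its $\hat g_k$-length is
$$\hat\lambda_k=e^{-\bar w_k}\mathcal L_{g_k}(c_k)\le\sqrt{4\pi}\cdot\tfrac12\sqrt\pi+o(1)=\pi+o(1).$$

**Step 2: the loop lies in a small cap.** Split $c_k$ at points $x,y$ into two halves of equal $\hat g_k$-length. Every $z\in c_k$ cuts its half into two pieces of total length $\frac12\hat\lambda_k$, so Lemma 6.2 gives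
$$d_0(z,x)+d_0(z,y)\le\tfrac12\hat\lambda_k+o(1)\le\tfrac\pi2+o(1).$$
For $k$ large the right side is below $0.55\pi<\frac{2\pi}3$. By Lemma 1.3 there is $m_k$ with $c_k\subset B_0(m_k,r_1)$, $r_1=0.3\pi$.

**Step 3: the cap has too little curvature.** One component $D_k$ of $\mathbb S^2\setminus c_k$ lies in $B_0(m_k,r_1)$. By Lemma 1.2 and (11),
$$\pi\le\limsup_k\omega_k(D_k)\le\limsup_k\omega_k^+(B_0(m_k,r_1))\le2\pi(1-\cos0.3\pi)<\pi,$$
because $\cos0.3\pi>\cos\frac\pi3=\frac12$. This contradiction proves Theorem 1. $\blacksquare$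

## 8. Geodesic loops converge to great circles: proof of Theorem 2

Fix $\varepsilon$ and $\Lambda$ and suppose that no $C_{\varepsilon,\Lambda}$ exists. Then there are immersions $f_k$ with $\mathcal A(f_k)=1$, $\mathcal W(f_k)\to4\pi$, such that one and the same of the four assertions fails for every $k$ (after passing to a subsequence). Reparametrize so that (6) holds; all results of Section 6 apply.

**Assertion (1).** Lemmas 6.1 and 6.2 give $\hat d_k\to d_0$ uniformly, and $d_{g_k}=e^{\bar w_k}\hat d_k$ with $e^{\bar w_k}\to(4\pi)^{-1/2}$. Since $d_0\le\pi$, $d_{g_k}\to(4\pi)^{-1/2}d_0$ uniformly. With $\Phi$ the normalizing reparametrization, (1) holds for $k$ large.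

For the other assertions we must understand limits of geodesics. The metrics $\hat g_k$ converge only as distances, so the geodesic equation does not pass to the limit. Instead we estimate how far a short geodesic is from minimizing, again by Gauss–Bonnet; an error that is small compared with $s$ at scale $s$, to high enough order, will suffice.

By Lemma 6.2 fix $\nu_k>0$, $\nu_k\to0$, with $d_0\le\hat d_k+\nu_k$ everywhere. For $0<s\le\frac12$ set
$$\varepsilon_k(s)=\sup_x\omega_k^+(B_0(x,s+2\nu_k)).$$
By (11), $\limsup_k\varepsilon_k(s)\le\pi s^2\le\frac\pi4$. Since $\varepsilon_k(s)\le\varepsilon_k(\frac12)$, there is $k_0$ with $\varepsilon_k(s)<\frac\pi2$ and $\frac12+2\nu_k<1$ for all $s\le\frac12$, $k\ge k_0$.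

**Lemma 8.1.** For $k\ge k_0$, every $\hat g_k$-unit-speed geodesic $\sigma:[0,s]\to\mathbb S^2$ with $0<s\le\frac12$ is injective, and $\hat d_k(\sigma(0),\sigma(s))\ge s\cos\varepsilon_k(s)$. Here $\limsup_k\varepsilon_k(s)\le\pi s^2$ for each fixed $s$.

*Proof.* **Step 1: injectivity.** Otherwise, by Lemma 1.1, $\sigma$ contains a simple geodesic loop of $\hat g_k$-length at most $\frac12$. Its points have $\hat d_k$-distance at most $\frac12$ from its base point $p$, so it lies in $B_0(p,\frac12+2\nu_k)$, and so does one of its sides. Lemma 1.2 gives $\pi<\omega_k^+(B_0(p,\frac12+2\nu_k))\le\varepsilon_k(\frac12)<\frac\pi2$, a contradiction.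

**Step 2: the angle between $\sigma$ and a minimizing geodesic.** Let $p=\sigma(0)$, $t\in(0,s]$. By Step 1, $\sigma(t)\ne p$. Let $\tau_t$ be a minimizing $\hat g_k$-geodesic from $p$ to $\sigma(t)$, with unit tangent $\tau_t'$ at its end $\sigma(t)$, and let $\psi_t=\angle(\sigma'(t),\tau_t')$. We claim $\psi_t\le\varepsilon_k(s)$.

If $\sigma'(t)=\tau_t'$, this is trivial. Assume $\sigma'(t)\ne\tau_t'$. In a small normal ball about $\sigma(t)$, the injective curve $\tau_t$ is the radial segment in direction $-\tau_t'$, and $\sigma$ just before $t$ is the radial segment in the different direction $-\sigma'(t)$. So $\sigma(t'')\notin\tau_t$ for $t''<t$ close to $t$, and $t'=\max\{t''\in[0,t):\sigma(t'')\in\tau_t\}$ exists; the set contains $0$. Since $\sigma$ and $\tau_t$ are injective, $\sigma|_{[t',t]}$ and the part of $\tau_t$ from $\sigma(t')$ to $\sigma(t)$ form a Jordan curve. All its points have $\hat d_k$-distance at most $t\le s$ from $p$, so it lies in $B_0(p,s+2\nu_k)$, and one of its complementary domains, $Q$, lies there too.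

Let $\alpha,\psi\in[0,2\pi]$ be the interior angles of $Q$ at $\sigma(t')$ and $\sigma(t)$. Neither is $0$ or $2\pi$. At $\sigma(t)$ this holds because $\sigma'(t)\ne\tau_t'$. At $\sigma(t')$, equal directions would make $\sigma$ run along $\tau_t$ just after $t'$, against the maximality of $t'$. The sides of $Q$ are geodesics, so Gauss–Bonnet gives
$$\omega_k(Q)=2\pi-(\pi-\alpha)-(\pi-\psi)=\alpha+\psi .$$
Since $\alpha>0$, $0<\psi\le\omega_k^+(Q)\le\varepsilon_k(s)<\pi$. An interior angle less than $\pi$ equals the angle between the two sides leaving the corner, that is, between $-\sigma'(t)$ and $-\tau_t'$. So $\psi=\psi_t$.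

**Step 3: first variation.** Let $\rho(t)=\hat d_k(p,\sigma(t))$, a $1$-Lipschitz function. For $t\in(0,s)$ take $q\in\tau_t$, $q\ne\sigma(t)$, so close to $\sigma(t)$ that $\hat d_k(q,\cdot)$ is smooth near $\sigma(t)$; its gradient there is $\tau_t'$. Then for small $u$ of both signs
$$\rho(t+u)\le\hat d_k(p,q)+\hat d_k(q,\sigma(t+u))=\rho(t)+u\cos\psi_t+O(u^2).$$
Dividing by $u>0$ and by $u<0$ shows $\rho'(t)=\cos\psi_t\ge\cos\varepsilon_k(s)$ wherever $\rho$ is differentiable. Integrating over $[0,s]$ with $\rho(0)=0$ gives $\rho(s)\ge s\cos\varepsilon_k(s)$. $\square$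

**Lemma 8.2.** Let $\sigma_k:[0,l_k]\to\mathbb S^2$ be $\hat g_k$-unit-speed geodesics with $\sigma_k(0)=\sigma_k(l_k)$ and $l_k$ bounded. Then every limit point of $(l_k)$ belongs to $\{2\pi m:m\in\mathbb N,\ m\ge1\}$.

*Proof.* **Step 1: a limit curve.** By Lemma 8.1, $l_k>\frac12$ for $k\ge k_0$. Let $l_k\to l\ge\frac12$ along a subsequence. The curves $\tilde\sigma_k(a)=\sigma_k(l_ka/l)$, $a\in[0,l]$, satisfy $d_0(\tilde\sigma_k(a),\tilde\sigma_k(b))\le\frac{l_k}l|a-b|+\nu_k$. By a diagonal argument a subsequence converges on a countable dense set containing $0$ and $l$. The limit is $1$-Lipschitz there and extends to a $1$-Lipschitz $\sigma:[0,l]\to(\mathbb S^2,d_0)$. Comparing with finite nets from the dense set shows $\tilde\sigma_k\to\sigma$ uniformly, and $\sigma(0)=\sigma(l)$. For $0\le a<l$ also $\sigma_k(a)=\tilde\sigma_k(al/l_k)\to\sigma(a)$.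

**Step 2: almost minimizing to fourth order.** Let $0\le a<b<l$ with $s=b-a\le\frac12$. Lemma 8.1 for $\sigma_k|_{[a,b]}$ gives $\hat d_k(\sigma_k(a),\sigma_k(b))\ge s\cos\varepsilon_k(s)$. Letting $k\to\infty$, with $\hat d_k\to d_0$ uniformly,
$$s\ge d_0(\sigma(a),\sigma(b))\ge s\cos(\pi s^2)\ge s-\tfrac{\pi^2}2s^5 .\tag{12}$$

**Step 3: a discrete version of $\sigma''=-\sigma$.** Let $x=\sigma(a-s)$, $y=\sigma(a)$, $z=\sigma(a+s)$ with $s$ small, $C=16\pi^2$, and $s'=s-\frac C2s^5\in(0,s)$. By (12) at scales $s$ and $2s$, $x\cdot y\ge\cos s$, $z\cdot y\ge\cos s$ and $d_0(x,z)\ge2s-\frac{\pi^2}2(2s)^5=2s'$. As vectors in $\mathbb R^3$,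
$$|x+z-2\cos s\,y|^2=4\cos^2\tfrac{d_0(x,z)}2+4\cos^2s-4\cos s\,(x\cdot y+z\cdot y)\le4(\cos^2s'-\cos^2s).$$
Here $\cos^2s'-\cos^2s=\sin(s-s')\sin(s+s')\le(s-s')\,2s=Cs^6$. So $|x+z-2\cos s\,y|\le2\sqrt C\,s^3$.

**Step 4: passing to the differential equation.** Let $\varphi\in C_c^\infty((0,l);\mathbb R^3)$. As $s\to0$, $s^{-2}\big(\varphi(a+s)+\varphi(a-s)-2\cos s\,\varphi(a)\big)\to\varphi''(a)+\varphi(a)$ uniformly. Shifting variables,
$$\int\sigma\cdot(\varphi''+\varphi)\,da=\lim_{s\to0}\int\varphi(a)\cdot\frac{\sigma(a+s)+\sigma(a-s)-2\cos s\,\sigma(a)}{s^2}\,da=\lim_{s\to0}O(s)=0 .$$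
So $\sigma''=-\sigma$ in the distributional sense, hence $\sigma(a)=A\cos a+B\sin a$. From $1=|\sigma|^2=\frac12(|A|^2+|B|^2)+\frac12(|A|^2-|B|^2)\cos2a+A\cdot B\sin2a$ on an interval, $A$ and $B$ are orthonormal. Then $\sigma(0)=\sigma(l)$ reads $A=A\cos l+B\sin l$, so $\cos l=1$, $l\in2\pi\mathbb Z$, and $l\ge\frac12$ gives $l\ge2\pi$. $\square$

**Assertion (3).** If it fails along the sequence, there are geodesic loops of $g_k$-length $L_k\le\Lambda$ not within $\varepsilon$ of any $m\sqrt\pi$, $m\ge1$. Their $\hat g_k$-lengths $l_k=e^{-\bar w_k}L_k$ are bounded, since $e^{-\bar w_k}\to2\sqrt\pi$. By Lemma 8.2 the limit points of $(L_k)$ are of the form $\frac{2\pi m}{2\sqrt\pi}=m\sqrt\pi$ with $m\ge1$, a contradiction. The argument works for every $\varepsilon$ and $\Lambda$, so (3) is available below with other parameters for large $k$.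

**Assertion (2).** The upper bound is Lemma 6.3. For $k$ large a shortest closed geodesic has length less than $4$, and it is a geodesic loop. By (3) with $\Lambda=4$ its length is within $\varepsilon$ of some $m\sqrt\pi$ with $m\ge1$, hence larger than $\sqrt\pi-\varepsilon$.

**Assertion (4).** Let $\gamma$ be a noninjective closed geodesic of $(\mathbb S^2,g_k)$. If its length exceeds $2\sqrt\pi$, there is nothing to prove. Otherwise it splits at a self-intersection into two geodesic loops, each of length at most $2\sqrt\pi<4$. By (3) with $\Lambda=4$ and $\frac\varepsilon2$ in place of $\varepsilon$, each has length larger than $\sqrt\pi-\frac\varepsilon2$ for $k$ large. So $\gamma$ has length larger than $2\sqrt\pi-\varepsilon$.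

Thus none of the four assertions can fail along the sequence, and Theorem 2 is proved; the optimality of $2\sqrt\pi$ was checked after its statement. $\blacksquare$

Theorem 2 implies Theorem 1 again. Take $\varepsilon=\frac12$ and any $\Lambda$. If $\mathcal W(f)<C_{\varepsilon,\Lambda}$, the shortest closed geodesics have length less than $\sqrt\pi+\frac12<2.3$, while every noninjective closed geodesic has length larger than $2\sqrt\pi-\frac12>3$.
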